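\title{Borel maps that are linear modulo a Banach subspace}

\begin{abstract}
Let $X$ and $Y$ be separable real Banach spaces, let $M\subseteq Y$ be a subspace that is a separable Banach space under a stronger norm, and let $\varphi\colon X\to Y$ be a Borel map that is linear modulo $M$. The subspaces $\varphi^{-1}(M)$ of $X$ and $\varphi(X)+M$ of $Y$ carry canonical Polish vector space topologies. We show that neither space need be a Banach space, even when $X\cong M\cong\ell_1$ and $Y$ is a Hilbert space; the examples are built from the function $t\log|t|$. Both spaces are nevertheless always quasi-Banach spaces, $p$-normable for every $p<1$, and both are Banach spaces when $X$ is a $\mathcal K$-space. For $X$ with the bounded approximation property, being a $\mathcal K$-space is equivalent to $\varphi^{-1}(M)$ always being Banach, and also to $\varphi(X)+M$ always being Banach.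
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All vector spaces in this paper are real.

\begin{definition}\label{def:admissible}
Let $X$ be a separable Banach space. A triple $(Y,M,\varphi)$ is \emph{admissible for $X$} if $Y$ is a separable Banach space, $M\subseteq Y$ is a linear subspace that is a separable Banach space under a norm $\|\cdot\|_M$ with $\|\cdot\|_Y\le\|\cdot\|_M$ on $M$, and $\varphi\colon X\to Y$ is a Borel map such that
\begin{equation}\label{eq:linmod}
\varphi(\lambda x+\mu y)-\lambda\varphi(x)-\mu\varphi(y)\in M\qquad(x,y\in X,\ \lambda,\mu\in\mathbb R).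
\end{equation}
\end{definition}

Condition \eqref{eq:linmod} says that $\varphi$ followed by the quotient map is a linear map $\bar\varphi\colon X\to Y/M$. Since $M$ need not be closed in $Y$, the quotient topology on $Y/M$ may be useless (it is indiscrete when $M$ is dense), and continuity of $\bar\varphi$ is not the right requirement. The requirement imposed instead is that $\bar\varphi$ have a Borel lift. The two subspaces that one attaches to a linear map are then visible in $X$ and $Y$: the kernel of $\bar\varphi$ is $\varphi^{-1}(M)$, and the preimage in $Y$ of the range of $\bar\varphi$ is $\varphi(X)+M$. Taking $\lambda=\mu=0$ in \eqref{eq:linmod} shows that $\varphi(0)\in M$.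

These subspaces need not be closed, but they have a topology of their own. A \emph{Polish vector space} is a topological vector space that is separable and completely metrizable. A subspace $V$ of a Polish vector space $Z$ is \emph{Polishable} if there is a Polish group topology on $V$ for which the inclusion $V\hookrightarrow Z$ is continuous; such a topology is unique when it exists. We take the following known facts as given.

\begin{quote}
\textbf{(P)} If $(Y,M,\varphi)$ is admissible for $X$, then $\varphi^{-1}(M)$ is a Polishable subspace of $X$ and $\varphi(X)+M$ is a Polishable subspace of $Y$, and both are Polish vector spaces in these topologies.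
\end{quote}

We say that such a space \emph{is a Banach space} if its Polish topology is induced by a complete norm. The following questions are posed in \cite{Lupini}.
\begin{enumerate}
\item[(1)] Is $\varphi^{-1}(M)$ a Banach space?
\item[(2)] Is $\varphi(X)+M$ a Banach space?
\end{enumerate}

The simplest case suggests that the answer is yes. Suppose that there is a bounded linear operator $T\colon X\to Y$ with $\varphi(x)-Tx\in M$ for all $x$. Then $\varphi^{-1}(M)$ is identified with the subspace $\{(x,m):Tx=m\}$ of the Banach space $X\oplus M$, which is closed because $M\hookrightarrow Y$ is continuous; and $\varphi(X)+M$ is the range of the bounded operator $S(x,m)=Tx+m$ from $X\oplus M$ to $Y$, so it is a Banach space under the norm of $(X\oplus M)/\ker S$. In general there is no such $T$, and the place of $X\oplus M$ is taken by the graph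
\[
G=\{(x,y)\in X\oplus Y:\ y-\varphi(x)\in M\},
\]
which contains $M$ as a closed subspace with quotient $X$. The question becomes whether a space assembled in this way from two Banach spaces must be locally convex, and it need not be.

\begin{theorem}\label{thm:A}
Let $\eta(t)=t\log|t|$ for $t\ne0$ and $\eta(0)=0$, and for a sequence $x=(x_n)_n$ let $\varphi(x)=(\eta(x_n))_n$.
\begin{enumerate}
\item[(1)] Let $X=\ell_1$, $Y=\ell_2$ and $M=\ell_1\subset\ell_2$. Then $(Y,M,\varphi)$ is admissible for $X$, and $\varphi^{-1}(M)$ is not a Banach space.
\item[(2)] Let $X=\ell_1$, $Y=\ell_2\oplus_2\ell_2$, $M=\ell_1\times\{0\}$ with $\|(m,0)\|_M=\|m\|_1$, and $\varphi'(x)=(\varphi(x),x)$. Then $(Y,M,\varphi')$ is admissible for $X$, and $\varphi'(X)+M$ is not a Banach space.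
\end{enumerate}
\end{theorem}

So both questions have a negative answer in general. The failure is as small as it can be on the scale of $p$-norms, and it does not occur for a large class of spaces $X$. An \emph{F-space} is a completely metrizable topological vector space. A Banach space $X$ is a \emph{$\mathcal K$-space} if, whenever $Z$ is an F-space and $L\subset Z$ is a one-dimensional subspace with $Z/L\cong X$, the subspace $L$ is complemented in $Z$, that is, $L$ is the range of a continuous linear projection on $Z$. Quasi-norms and $p$-norms are recalled in Section~\ref{sec:background}.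

\begin{theorem}\label{thm:B}
Let $X$ be a separable Banach space and let $(Y,M,\varphi)$ be admissible for $X$.
\begin{enumerate}
\item[(1)] The spaces $\varphi^{-1}(M)$ and $\varphi(X)+M$ are quasi-Banach spaces, and they are $p$-normable for every $0<p<1$.
\item[(2)] If $X$ is a $\mathcal K$-space, then both are Banach spaces.
\end{enumerate}
\end{theorem}

By Theorem~\ref{thm:A} one cannot take $p=1$ in (1). The following known results supply examples for (2); they are not used in any proof below. Recall that $X$ is \emph{B-convex} if there are $n\ge2$ and $\varepsilon>0$ such that for all $x_1,\dots,x_n$ in the unit ball some choice of signs gives $\|\pm x_1\pm\dots\pm x_n\|\le(1-\varepsilon)n$. B-convex Banach spaces, in particular $\ell_p$ and $L_p$ for $1<p<\infty$, are $\mathcal K$-spaces \cite{Kalton}. So are $c_0$ and the spaces $C(K)$, in particular $C[0,1]$ \cite{KaltonRoberts}. The space $\ell_1$ is not a $\mathcal K$-space \cite{Kalton,Ribe,Roberts}; this also follows from Theorems~\ref{thm:A} and~\ref{thm:B}(2).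

A Banach space $X$ has the \emph{bounded approximation property} (BAP) if there is a constant $\Lambda_0$ such that for every compact set $K\subset X$ and every $\varepsilon>0$ there is a finite-rank operator $T$ on $X$ with $\|T\|\le\Lambda_0$ and $\|Tx-x\|\le\varepsilon$ for $x\in K$. Under this assumption the sufficient condition in Theorem~\ref{thm:B}(2) is also necessary.

\begin{theorem}\label{thm:C}
Let $X$ be a separable Banach space with the bounded approximation property. The following are equivalent:
\begin{enumerate}
\item[(i)] $X$ is a $\mathcal K$-space;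
\item[(ii)] $\varphi^{-1}(M)$ is a Banach space for every admissible triple $(Y,M,\varphi)$;
\item[(iii)] $\varphi(X)+M$ is a Banach space for every admissible triple $(Y,M,\varphi)$.
\end{enumerate}
If \textup{(i)} fails, then \textup{(ii)} already fails with $Y\cong c_0$ and $M=c_0$.
\end{theorem}

We make no claim about the converse of Theorem~\ref{thm:B}(2) for spaces without the BAP.

One quantity governs all three theorems: the size in $M$ of the defect $s(\sum_i x_i)-\sum_i s(x_i)$ of a suitably normalized lift $s$ on a long sum, compared with $\sum_i\|x_i\|$. In Section~\ref{sec:A} the ratio is $\log n$ on $n$ unit vectors of $\ell_1$, and this destroys local convexity. Sections~\ref{sec:graph} and~\ref{sec:Bone} show that the ratio is never worse than logarithmic, which gives $p$-normability for $p<1$. Section~\ref{sec:Btwo} treats $\mathcal K$-spaces by duality. Section~\ref{sec:C} starts from a scalar function with unbounded ratio and turns it into an admissible triple.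

\section{F-spaces and quasi-norms}\label{sec:background}

We use the following textbook facts. The topology of an F-space is induced by a complete translation-invariant metric, and a metrizable topological vector space is an F-space exactly when every sequence $(g_n)$ with $g_n-g_m\to0$ converges. Polish vector spaces are the separable F-spaces. Closed subspaces of F-spaces and quotients by closed subspaces are F-spaces. A continuous linear surjection between F-spaces is open (open mapping theorem), and a linear map between F-spaces with closed graph is continuous (closed graph theorem). A one-dimensional subspace of an F-space is closed and carries the topology of $\mathbb R$.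

\begin{lemma}\label{lem:compare}
Let $V_1\subseteq V_2$ be subspaces of a Hausdorff topological vector space $Z$, each equipped with an F-space topology for which the inclusion into $Z$ is continuous. Then the inclusion $V_1\hookrightarrow V_2$ is continuous. In particular, a subspace of $Z$ carries at most one such topology.
\end{lemma}

\begin{proof}
If $v_n\to v$ in $V_1$ and $v_n\to w$ in $V_2$, then both limits hold in $Z$, so $v=w$. The inclusion has closed graph.
\end{proof}

Together with (P), the lemma gives the criterion that we use throughout: \emph{$\varphi^{-1}(M)$, respectively $\varphi(X)+M$, is a Banach space if and only if it admits a complete norm for which the inclusion into $X$, respectively $Y$, is continuous.}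

\begin{remark}\label{rem:borel}
The Borel hypothesis enters the proof of Theorem~\ref{thm:B} only through (P), but it cannot be dropped there. Let $\varphi$ be a discontinuous linear functional on $X$, with $Y=\mathbb R$ and $M=\{0\}$, and let $H=\varphi^{-1}(M)$ and $\varphi(x_0)=1$. If $H$ had an F-space topology with continuous inclusion into $X$, then $(h,t)\mapsto h+tx_0$ would be a continuous linear bijection $H\oplus\mathbb R\to X$, hence a homeomorphism, and $\varphi$ would be continuous.
\end{remark}

A \emph{quasi-norm} on a vector space $G$ is a function $Q\colon G\to[0,\infty)$ with $Q(g)=0$ only for $g=0$, $Q(tg)=|t|Q(g)$ for $t\in\mathbb R$, and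
\[
Q(g+h)\le\kappa\,(Q(g)+Q(h))\qquad(g,h\in G)
\]
for some constant $\kappa\ge1$. The sets $\{Q<1/n\}$ form a base of neighborhoods of $0$ for a metrizable vector topology, in which $g_n\to g$ means $Q(g_n-g)\to0$. If this topology is complete, $G$ is a \emph{quasi-Banach space}. As for norms, homogeneity shows that a linear map $T$ between quasi-normed spaces is continuous if and only if $Q'(Tg)\le cQ(g)$ for some $c$; so two quasi-norms that induce the same topology are equivalent.

For $0<p\le1$, a \emph{$p$-norm} is a function $|\cdot|$ with the first two properties above and $|g+h|^p\le|g|^p+|h|^p$. It is a quasi-norm with $\kappa=2^{1/p-1}$, and a $1$-norm is a norm. A space is \emph{$p$-normable} if its topology is induced by a $p$-norm. If $G$ has a complete $p$-norm and $N\subseteq G$ is a closed subspace, then the restriction to $N$ and the function $g+N\mapsto\inf_{n\in N}|g+n|$ on $G/N$ are $p$-norms that induce the subspace and the quotient topology. The example that we need is $\ell_{1/2}$, the space of sequences with $|x|_{1/2}=(\sum_n|x_n|^{1/2})^2<\infty$; this is a complete $\frac12$-norm,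 and $\|x\|_1\le|x|_{1/2}$.

\section{The counterexamples on $\ell_1$}\label{sec:A}

Let $e_n$ be the unit vectors and let $\varphi$ be as in Theorem~\ref{thm:A}. The whole phenomenon is visible on averages of unit vectors. Since $\eta(0)=\eta(1)=0$, we have $\varphi(e_n)=0$. For two vectors,
\[
\varphi\Big(\frac{e_1+e_2}2\Big)=-\frac{\log2}{2}\,(e_1+e_2),
\]
so the defect of $\varphi$ on this average has $\ell_1$-norm $\log2$. We shall see that $\log 2$ bounds the defect on every pair of total norm one, which is why $\varphi$ is additive modulo $\ell_1$. For $v_n=(e_1+\dots+e_n)/n$, however,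
\[
\varphi(v_n)=-(\log n)\,v_n,\qquad \|\varphi(v_n)\|_1=\log n,\qquad \|\varphi(v_n)\|_2=\frac{\log n}{\sqrt n}.
\]
In $Y=\ell_2$ nothing happens, but in $M=\ell_1$ the defects accumulate. If the size of a unit vector $x$ of $\ell_1$ in the space $\varphi^{-1}(\ell_1)$ is measured by $1+\|\varphi(x)\|_1$, then the $e_n$ have size $1$ and their averages have size $1+\log n$, which no norm allows. Example~\ref{ex:topology} shows that this is the correct measure of size. The proof below does not need to identify the topology: it bounds a hypothetical norm on the $e_n$ by the closed graph theorem, and replaces the averages $v_n$ by a single infinite combination that leaves the space.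

\begin{lemma}\label{lem:eta}
For all $a,b,\lambda,t\in\mathbb R$:
\begin{enumerate}
\item[(a)] $|\eta(a+b)-\eta(a)-\eta(b)|\le(\log2)(|a|+|b|)$;
\item[(b)] $\eta(\lambda t)=\lambda\eta(t)+\eta(\lambda)t$;
\item[(c)] if $|t|\le1$, then $|\eta(t)|\le|t|^{1/2}$ and $|\eta(t)|\le1/e$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $\delta(a,b)=\eta(a+b)-\eta(a)-\eta(b)$. Then $\delta(a,b)=\delta(b,a)$, and $\delta(-a,-b)=-\delta(a,b)$ because $\eta$ is odd. If $ab=0$ or $a+b=0$, then $\delta(a,b)=0$. If $a,b>0$, put $c=a+b$ and $u=a/c$; then
\[
\delta(a,b)=-a\log\frac ac-b\log\frac bc=c\,\big(-u\log u-(1-u)\log(1-u)\big),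
\]
and the last factor is a concave function of $u$, symmetric about $\frac12$, with values in $[0,\log2]$. The case $a,b<0$ follows by changing both signs. If $a$ and $b$ have opposite signs and $a+b\neq0$, then after exchanging them and changing both signs if necessary we may assume $a>-b>0$. Now $a$ is the sum of the positive numbers $a+b$ and $-b$, so $0\le\delta(a+b,-b)\le a\log2$, and
\[
\delta(a+b,-b)=\eta(a)-\eta(a+b)+\eta(b)=-\delta(a,b).
\]

(b) Both sides vanish if $\lambda t=0$; otherwise use $\log|\lambda t|=\log|\lambda|+\log|t|$.

(c) On $(0,1]$ the function $\sqrt t\,|\log t|$ has maximum $2/e<1$, at $t=e^{-2}$, and $t|\log t|$ has maximum $1/e$, at $t=e^{-1}$.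
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
\emph{Admissibility.} Let $x\in\ell_1$. All but finitely many $|x_n|$ are at most $1$, and for these $\eta(x_n)^2\le|x_n|$ by Lemma~\ref{lem:eta}(c). So $\varphi(x)\in\ell_2$. The preimage under $\varphi$ of the closed ball with center $c$ and radius $r$ is the intersection over $n$ of the closed sets $\{x:\sum_{j\le n}(\eta(x_j)-c_j)^2\le r^2\}$, and every open subset of the separable space $\ell_2$ is a countable union of closed balls. Hence $\varphi$ is Borel, and the same argument applies to $\varphi'$, whose coordinates are also continuous. The inequality between the norms is $\|\cdot\|_2\le\|\cdot\|_1$. By Lemma~\ref{lem:eta}(b),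
\[
\varphi(\lambda x+\mu y)-\lambda\varphi(x)-\mu\varphi(y)=\big[\varphi(\lambda x+\mu y)-\varphi(\lambda x)-\varphi(\mu y)\big]+\eta(\lambda)x+\eta(\mu)y ,
\]
and the bracket has $\ell_1$-norm at most $(\log2)(\|\lambda x\|_1+\|\mu y\|_1)$ by Lemma~\ref{lem:eta}(a). So \eqref{eq:linmod} holds for $\varphi$. It holds for $\varphi'$ because the second component of $\varphi'$ is linear.

\emph{Two facts.} First, if $x\in\ell_{1/2}$, then $x\in\ell_1$, and $\varphi(x)\in\ell_1$ because $|\eta(x_n)|\le|x_n|^{1/2}$ for all but finitely many $n$. Second, let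
\[
\alpha_n=\frac1{(n+1)\log^2(n+1)}\qquad(n\ge1).
\]
Then $\alpha=(\alpha_n)_n\in\ell_1$. For $n\ge2$ we have $\log(n+1)\ge1$, so $\alpha_n\le1/(n+1)$ and $|\log\alpha_n|\ge\log(n+1)$; thus $|\eta(\alpha_n)|\ge1/((n+1)\log(n+1))$, and $\varphi(\alpha)\notin\ell_1$.

\emph{Part (1).} Let $E=\varphi^{-1}(M)=\{x\in\ell_1:\varphi(x)\in\ell_1\}$, and suppose that $N$ is a complete norm on $E$ for which $E\hookrightarrow\ell_1$ is continuous. By the first fact $\ell_{1/2}\subseteq E$, and by Lemma~\ref{lem:compare} with $Z=\ell_1$ there is a constant $c$ with $N(x)\le c|x|_{1/2}$ on $\ell_{1/2}$. Hence $N(e_n)\le c$ for all $n$, and $\sum_nN(\alpha_ne_n)<\infty$. This is where a norm is needed: an absolutely convergent series converges in the Banach space $(E,N)$. Its sum is also the sum in $\ell_1$, which is $\alpha$. So $\alpha\in E$, contrary to the second fact.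

\emph{Part (2).} Here
\[
R=\varphi'(X)+M=\{(w,x)\in\ell_2\times\ell_1:\ w-\varphi(x)\in\ell_1\}.
\]
Suppose that $N$ is a complete norm on $R$ for which $R\hookrightarrow\ell_2\oplus_2\ell_2$ is continuous. By the first fact $\{0\}\times\ell_{1/2}\subseteq R$, and Lemma~\ref{lem:compare} with $Z=\ell_2\oplus_2\ell_2$ gives $N((0,x))\le c|x|_{1/2}$. Hence $\sum_n\alpha_n(0,e_n)$ converges absolutely in $(R,N)$. Its sum, computed in $\ell_2\oplus_2\ell_2$, is $(0,\alpha)$. So $(0,\alpha)\in R$, which means $\varphi(\alpha)\in\ell_1$, contrary to the second fact.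
\end{proof}

\section{The graph space and its quasi-linear section}\label{sec:graph}

To treat both questions at once we exhibit $\varphi^{-1}(M)$ as a closed subspace and $\varphi(X)+M$ as a quotient of one F-space. We give $X\oplus Y$ the norm $\|x\|+\|y\|_Y$.

\begin{lemma}\label{lem:graph}
Let $(Y,M,\varphi)$ be admissible for $X$, let $G=\{(x,y)\in X\oplus Y:y-\varphi(x)\in M\}$, and let $\pi_X,\pi_Y$ be the restrictions to $G$ of the coordinate projections. Then $G$ is a Polishable subspace of $X\oplus Y$ and an F-space, and:
\begin{enumerate}
\item[(a)] $\pi_X\colon G\to X$ is a continuous open surjection with kernel $\{0\}\times M$, and the topology of $G$ induces on this kernel the topology of $\|\cdot\|_M$;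
\item[(b)] $\varphi^{-1}(M)\cong\ker\pi_Y$, a closed subspace of $G$;
\item[(c)] $\varphi(X)+M\cong G/\ker\pi_Y$.
\end{enumerate}
Consequently, if $G$ is $p$-normable for some $0<p\le1$, then so are $\varphi^{-1}(M)$ and $\varphi(X)+M$.
\end{lemma}

\begin{proof}
The map $\psi(x,y)=y-\varphi(x)$ from $X\oplus Y$ to $Y$ is Borel, and it satisfies \eqref{eq:linmod} because its first term is linear. So $(Y,M,\psi)$ is admissible for $X\oplus Y$, and $G=\psi^{-1}(M)$. By (P), $G$ is Polishable and is a Polish vector space. The maps $\pi_X$ and $\pi_Y$ are continuous on $G$, so their kernels are closed.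

(a) Since $(x,\varphi(x))\in G$, the map $\pi_X$ is onto, and it is open by the open mapping theorem. Since $\varphi(0)\in M$, its kernel is $\{0\}\times M$. On this kernel, the topology induced by $G$ and the topology of $\|\cdot\|_M$ are F-space topologies with continuous inclusion into $X\oplus Y$, so they agree by Lemma~\ref{lem:compare}.

(b) We have $\ker\pi_Y=\varphi^{-1}(M)\times\{0\}$. The topology induced by $G$ makes $\varphi^{-1}(M)$ an F-space with continuous inclusion into $X$, so it is the Polish topology by Lemma~\ref{lem:compare}.

(c) We have $\pi_Y(G)=\varphi(X)+M$, so $\pi_Y$ induces a continuous linear injection $G/\ker\pi_Y\to Y$ with this range. Transport the F-space topology of the quotient to the range and apply Lemma~\ref{lem:compare}.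
\end{proof}

The map $x\mapsto(x,\varphi(x))$ is a right inverse of $\pi_X$, but \eqref{eq:linmod} gives no estimate for it. We replace it by a right inverse that satisfies estimates and need not be Borel.

\begin{definition}\label{def:ql}
Let $X$ be a normed space, $W$ a vector space and $M\subseteq W$ a subspace with a norm $\|\cdot\|_M$. A map $s\colon X\to W$ is \emph{$M$-quasi-linear with constant $C$} if $s(tx)=ts(x)$ for all $t\in\mathbb R$, $x\in X$, and if for all $x,y\in X$ the vector $s(x+y)-s(x)-s(y)$ lies in $M$ and
\[
\|s(x+y)-s(x)-s(y)\|_M\le C(\|x\|+\|y\|).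
\]
When $W=M=\mathbb R$ we call $s$ a \emph{quasi-linear functional}.
\end{definition}

\begin{lemma}\label{lem:section}
Let $G$ be an F-space, $M\subseteq G$ a closed subspace whose topology is induced by a complete norm $\|\cdot\|_M$, and $\pi\colon G\to X$ a continuous open linear surjection onto a Banach space with kernel $M$. Then the topology of $G$ is induced by a quasi-norm $Q$, and there are a constant $C\ge1$ and a map $s\colon X\to G$ with $\pi s=\mathrm{id}$ such that $s$ is $M$-quasi-linear with constant $C$ and
\begin{equation}\label{eq:constants}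
\|\pi g\|\le CQ(g),\qquad C^{-1}\|m\|_M\le Q(m)\le C\|m\|_M,\qquad Q(s(x))\le C\|x\|
\end{equation}
for all $g\in G$, $m\in M$, $x\in X$.
\end{lemma}

\begin{proof}
The first task is to find a bounded neighborhood of $0$. There is a neighborhood $W_0$ of $0$ in $G$ such that $W_0\cap M$ lies in the unit ball of $M$. Choose a balanced neighborhood $U$ of $0$ (so $tU\subseteq U$ for $|t|\le1$) with $U+U\subseteq W_0$ and $\|\pi u\|\le1$ for $u\in U$. We claim that for every balanced neighborhood $W$ of $0$ there is $n$ with $U\subseteq nW$.

Otherwise pick $u_n\in U\setminus nW$. An element of $U$ cannot be split directly into a part in $M$ and a controlled lift, so we shrink in two steps, each by the factor $r_n=n^{-1/2}$. We have $\pi(r_nu_n)\to0$. If $W_1\supseteq W_2\supseteq\cdots$ is a base of neighborhoods of $0$ in $G$, then each $\pi(W_j)$ is a neighborhood of $0$ in $X$ and contains $\pi(r_nu_n)$ for all large $n$; hence there are $h_n\to0$ in $G$ with $\pi h_n=\pi(r_nu_n)$. For large $n$ both $r_nu_n$ and $-h_n$ lie in $U$, so $m_n=r_nu_n-h_n$ lies in $(U+U)\cap M$ and $\|m_n\|_M\le1$. Then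 $u_n/n=r_nm_n+r_nh_n\to0$ in $G$, so $u_n\in nW$ for large $n$, a contradiction.

Thus the sets $tU$, $t>0$, form a base of neighborhoods of $0$. Let $Q(g)=\inf\{t>0:g\in tU\}$. Then $Q$ is finite, $Q(tg)=|t|Q(g)$, and $\{Q<t\}\subseteq tU\subseteq\{Q\le t\}$. Since $G$ is Hausdorff, $Q(g)=0$ forces $g=0$. By continuity of addition there is $t_0\in(0,1]$ with $t_0U+t_0U\subseteq U$, which gives $Q(g+h)\le\kappa\max(Q(g),Q(h))$ with $\kappa=1/t_0$. So $Q$ is a quasi-norm that induces the topology of $G$. The first two estimates in \eqref{eq:constants} hold for some $C$ because $\pi$ is continuous and because $Q$ and $\|\cdot\|_M$ induce the same topology on $M$.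

Since $\pi$ is open, $\pi(U)$ contains a closed ball of some radius $\delta>0$, so every unit vector $x$ has a preimage $g$ with $Q(g)\le1/\delta$. Choose such a preimage $s(x)$ for one vector $x$ out of each pair $\pm x$ of unit vectors, and put $s(tx)=ts(x)$ for $t\in\mathbb R$. Then $s$ is homogeneous, $\pi s=\mathrm{id}$, and $Q(s(x))\le\|x\|/\delta$. The vector $s(x+y)-s(x)-s(y)$ lies in $\ker\pi=M$, and its quasi-norm is at most $\kappa^2\delta^{-1}(\|x+y\|+\|x\|+\|y\|)\le2\kappa^2\delta^{-1}(\|x\|+\|y\|)$. Passing to $\|\cdot\|_M$ and enlarging $C$ completes the proof.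
\end{proof}

\section{Defects of long sums and $p$-normability}\label{sec:Bone}

Let $s$ be $M$-quasi-linear with constant $C$. The \emph{defect} of $s$ on a finite family is
\[
\Delta_s(x_1,\dots,x_n)=\Big\|s\Big(\sum_ix_i\Big)-\sum_is(x_i)\Big\|_M ,
\]
and it is $0$ for a family with at most one member. If the index set is partitioned into blocks $I_j$ with sums $y_j=\sum_{i\in I_j}x_i$, then
\begin{equation}\label{eq:split}
s\Big(\sum_ix_i\Big)-\sum_is(x_i)=\Big[s\Big(\sum_jy_j\Big)-\sum_js(y_j)\Big]+\sum_j\Big[s(y_j)-\sum_{i\in I_j}s(x_i)\Big].
\end{equation}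
With the blocks $\{1\}$ and $\{2,\dots,n\}$, induction on $n$ shows that the left side lies in $M$, so the defect is defined. By the triangle inequality in $M$, the defect of the family is at most the defect of $(y_j)$ plus the defects of the blocks.

The estimate that one obtains depends on the order in which the sum is formed. Take four vectors. Adding them one at a time costs $C(\|x_1\|+2\|x_2\|+3\|x_3\|+3\|x_4\|)$, since a vector pays once for every addition in which it takes part. Adding them in pairs, $(x_1+x_2)+(x_3+x_4)$, costs $2C\sum_i\|x_i\|$. The first order favors a few large vectors, the second is efficient for many vectors of equal size, and a decreasing sequence calls for a mixture: pair up within dyadic blocks, then add the blocks one at a time.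

\begin{lemma}\label{lem:defect}
Let $s$ be $M$-quasi-linear with constant $C$ and let $x_1,\dots,x_n\in X$.
\begin{enumerate}
\item[(a)] $\Delta_s(x_1,\dots,x_n)\le C\sum_ii\,\|x_i\|$.
\item[(b)] If $n\le2^j$ for an integer $j\ge0$, then $\Delta_s(x_1,\dots,x_n)\le Cj\sum_i\|x_i\|$.
\item[(c)] $\Delta_s(x_1,\dots,x_n)\le C\sum_i(1+2\log_2i)\,\|x_i\|$.
\item[(d)] A quasi-linear functional $F$ on a finite-dimensional normed space satisfies $|F(x)|\le B\|x\|$ for some $B$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By \eqref{eq:split} with blocks $\{1\}$ and $\{2,\dots,n\}$, $\Delta_s(x_1,\dots,x_n)\le C\sum_{i\ge1}\|x_i\|+\Delta_s(x_2,\dots,x_n)$. Iterating gives the bound $C\sum_{k\ge1}\sum_{i\ge k}\|x_i\|=C\sum_ii\|x_i\|$.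

(b) For $j=0$ the defect is $0$. For $j\ge1$ split the family into two blocks with at most $2^{j-1}$ members each. The defect of the two block sums is at most $C\sum_i\|x_i\|$, and by induction the defects of the blocks add up to at most $C(j-1)\sum_i\|x_i\|$.

(c) Let $I_j=\{i\le n:2^j\le i<2^{j+1}\}$ for $j\ge0$. By (a), the defect of the block sums $y_0,y_1,\dots$ is at most $C\sum_j(j+1)\|y_j\|$. By (b), the defect of the block $I_j$ is at most $Cj\sum_{i\in I_j}\|x_i\|$. The total is at most $C\sum_j(2j+1)\sum_{i\in I_j}\|x_i\|$, and $j\le\log_2i$ for $i\in I_j$.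

(d) Let $f_1,\dots,f_d$ be a basis. By (a), $|F(\sum_ia_if_i)|\le\sum_i|a_i|\,(|F(f_i)|+Ci\|f_i\|)$, and $\sum_i|a_i|$ is equivalent to the norm.
\end{proof}

\begin{example}\label{ex:omega}
The logarithm in (b) cannot be improved. With $\varphi$ as in Theorem~\ref{thm:A}, define $\Omega\colon\ell_1\to\ell_2$ by $\Omega(x)=\varphi(x)-(\log\|x\|_1)\,x$ for $x\ne0$ and $\Omega(0)=0$. Lemma~\ref{lem:eta}(b) gives $\Omega(tx)=t\Omega(x)$. To estimate the defect on a pair we may therefore assume $\|x\|_1+\|y\|_1=1$. Then each nonzero $z\in\{x,y,x+y\}$ satisfies $\|(\log\|z\|_1)z\|_1=|\eta(\|z\|_1)|\le1/e$, so $\Omega$ is $\ell_1$-quasi-linear with constant $\log2+3/e$ by Lemma~\ref{lem:eta}(a),(c). Finally $\Omega(e_i)=0$ and $\Omega(e_1+\dots+e_n)=-(\log n)(e_1+\dots+e_n)$, so $\Delta_\Omega(e_1,\dots,e_n)=n\log n$.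
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
By Lemma~\ref{lem:graph} it suffices to show that $G$ is $p$-normable for $0<p<1$. Identify $M$ with $\{0\}\times M$, write $\pi=\pi_X$, and let $Q,\kappa,C,s$ be as in Lemma~\ref{lem:section}. Every $g\in G$ splits as $g=s(\pi g)+m$ with $m\in M$, and by \eqref{eq:constants}
\begin{equation}\label{eq:mpart}
\|m\|_M\le CQ(g-s(\pi g))\le C\kappa\,(Q(g)+C^2Q(g))=C_1Q(g),\qquad C_1=C\kappa(1+C^2).
\end{equation}

Let $g_1,\dots,g_n\in G$ with $\sum_iQ(g_i)^p\le1$. We bound $Q(\sum_ig_i)$ independently of $n$. Each $Q(g_i)$ is at most $1$, so $\sum_iQ(g_i)\le\sum_iQ(g_i)^p\le1$. Write $g_i=s(x_i)+m_i$ with $x_i=\pi g_i$, and number the family so that $\|x_1\|\ge\|x_2\|\ge\cdots$. Then $\sum_i\|x_i\|\le C$ and $\sum_i\|m_i\|_M\le C_1$. Moreover $i\|x_i\|^p\le\sum_k\|x_k\|^p\le C^p$, so $\|x_i\|\le Ci^{-1/p}$, and Lemma~\ref{lem:defect}(c) gives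
\[
\Delta_s(x_1,\dots,x_n)\le C^2S_p,\qquad S_p=\sum_{i=1}^\infty(1+2\log_2i)\,i^{-1/p}<\infty .
\]
The series converges because $p<1$. In the decomposition
\[
\sum_ig_i=s\Big(\sum_ix_i\Big)+\Big(\sum_im_i-\Big[s\Big(\sum_ix_i\Big)-\sum_is(x_i)\Big]\Big)
\]
the first term has quasi-norm at most $C\|\sum_ix_i\|\le C^2$, and the second lies in $M$ and has norm at most $C_1+C^2S_p$. Therefore $Q(\sum_ig_i)\le D$ with $D=\kappa\,(C^2+C(C_1+C^2S_p))$. By homogeneity,
\[
Q\Big(\sum_ig_i\Big)\le D\Big(\sum_iQ(g_i)^p\Big)^{1/p}
\]
for all finite families in $G$.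

Let $|g|_p$ be the infimum of $(\sum_iQ(g_i)^p)^{1/p}$ over all finite families with $\sum_ig_i=g$. Then $|g|_p\le Q(g)\le D|g|_p$, the function $|\cdot|_p$ is homogeneous, and concatenating a family for $g$ with a family for $h$ gives $|g+h|_p^p\le|g|_p^p+|h|_p^p$. So $|\cdot|_p$ is a $p$-norm that induces the complete topology of $G$.
\end{proof}

The quasi-triangle inequality of $G$ was applied only to two terms; all long sums were estimated by the triangle inequalities of $X$ and $M$, and this is where both spaces must be normed. Using Lemma~\ref{lem:defect}(a) in place of (c) would produce the series $\sum_ii^{1-1/p}$ and cover only $p<\frac12$.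

\section{$\mathcal K$-spaces}\label{sec:Btwo}

The Hahn--Banach theorem is not available in a quasi-Banach space, and the $\mathcal K$-space property is a substitute for it: it allows functionals on $M$ to be extended to $G$, one at a time. The open mapping theorem makes the extensions uniform, and then the functionals on $G$ define an equivalent norm.

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
We keep the notation of the previous proof. By Lemma~\ref{lem:graph} it suffices to find a norm on $G$ equivalent to $Q$.

\emph{Every $f\in M^*$ extends to a continuous linear functional on $G$.} Let $f\ne0$ and $f(m_0)=1$. The subspace $\ker f$ is closed in $M$, hence in $G$. Let $\rho\colon G\to Z=G/\ker f$ be the quotient map onto an F-space, and let $z_0=\rho(m_0)$ and $L=\mathbb Rz_0=\rho(M)$. The map $Z\to X$ induced by $\pi$ is a continuous linear surjection with kernel $L$, so $Z/L\cong X$ by the open mapping theorem. Since $X$ is a $\mathcal K$-space, there is a continuous projection of $Z$ onto $L$; it has the form $z\mapsto\gamma(z)z_0$ with $\gamma$ a continuous linear functional and $\gamma(z_0)=1$.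 For $m\in M$ we have $m-f(m)m_0\in\ker f$, so $\rho(m)=f(m)z_0$ and $\gamma(\rho(m))=f(m)$. Thus $\gamma\circ\rho$ extends $f$.

\emph{Uniformity.} The dual $G^*$ is a Banach space under $\|f\|=\sup\{|f(g)|:Q(g)\le1\}$; completeness is proved as for normed spaces, by taking pointwise limits. Restriction $G^*\to M^*$ is bounded by \eqref{eq:constants}, and we have just shown that it is onto. By the open mapping theorem there is $C_2$ such that every $f\in M^*$ has an extension of norm at most $C_2\|f\|$.

\emph{The norm.} Let $\nu(g)=\sup\{|f(g)|:f\in G^*,\ \|f\|\le1\}$. This is a seminorm and $\nu\le Q$. By the Hahn--Banach theorem in $M$, the norm $\|m\|_M$ is the supremum of $|f(m)|$ over the unit ball of $M^*$, so $\|m\|_M\le C_2\nu(m)$ for $m\in M$. For $h\in X^*$ we have $\|h\circ\pi\|\le C\|h\|$, so the Hahn--Banach theorem in $X$ gives $\|\pi g\|\le C\nu(g)$ for $g\in G$. Hence $\nu(s(\pi g))\le Q(s(\pi g))\le C^2\nu(g)$, and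
\[
Q(g)\le\kappa\big(Q(s(\pi g))+C\|g-s(\pi g)\|_M\big)\le\kappa\big(C^2+CC_2(1+C^2)\big)\nu(g).
\]
So $\nu$ is a norm equivalent to $Q$, and $G$ is a Banach space.
\end{proof}

\section{The converse under the bounded approximation property}\label{sec:C}

In Theorem~\ref{thm:C}, the implications (i)$\Rightarrow$(ii) and (i)$\Rightarrow$(iii) are Theorem~\ref{thm:B}(2). The implication (iii)$\Rightarrow$(ii) is the device already seen in Theorem~\ref{thm:A}(2): recording $x$ as an extra coordinate turns the graph into a range. Given an admissible triple $(Y,M,\varphi)$, let $Y'=X\oplus Y$, $M'=\{0\}\times M$ with the norm of $M$, and $\varphi'(x)=(x,\varphi(x))$. The map $\varphi'$ is Borel, since both components are and the spaces are separable, and it satisfies \eqref{eq:linmod} with $M'$. Now $\varphi'(X)+M'$ is the space $G$ of Lemma~\ref{lem:graph}, with the same topology by Lemma~\ref{lem:compare}. If (iii) holds, $G$ is a Banach space, and then so is its closed subspace $\varphi^{-1}(M)$.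

It remains to prove that if $X$ has the BAP and is not a $\mathcal K$-space, then (ii) fails with $Y\cong c_0$ and $M=c_0$. We are given an F-space $Z$ with an uncomplemented line $L=\mathbb Rz_0$ and $Z/L\cong X$. One cannot take $Z$ itself as a graph space. Every continuous linear functional $\gamma$ on $Z$ vanishes at $z_0$, since otherwise $z\mapsto\gamma(z)z_0/\gamma(z_0)$ would be a projection onto $L$; whereas a graph space includes continuously into the Banach space $X\oplus Y$, so that its dual separates points. We therefore encode $Z$ by a quasi-linear functional with large defects, cut this functional into bounded pieces that live on finite-dimensional spaces, and use the pieces as the coordinates of a map into a sequence space. The map obtained in this way need not be Borel, and we deal with this first.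

\subsection{From quasi-linear maps to admissible triples}

\begin{proposition}\label{prop:realize}
Let $X$, $Y$, $M$ be as in Definition~\ref{def:admissible}, and let $\Psi\colon X\to Y$ be $M$-quasi-linear with constant $C$ and satisfy $\|\Psi(x)\|_Y\le C\|x\|$.
\begin{enumerate}
\item[(a)] There is a map $\varphi\colon X\to Y$ such that $(Y,M,\varphi)$ is admissible and $\varphi(x)-\Psi(x)\in M$ for all $x$.
\item[(b)] For every such $\varphi$ we have $\varphi^{-1}(M)=\Psi^{-1}(M)$, and the Polish topology of this space is induced by the quasi-norm $q(x)=\|x\|+\|\Psi(x)\|_M$.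
\end{enumerate}
\end{proposition}

\begin{proof}
Let
\[
G=\{(x,w)\in X\oplus Y:\ w-\Psi(x)\in M\},\qquad Q(x,w)=\|x\|+\|w-\Psi(x)\|_M .
\]
For $(x,w),(x',w')\in G$,
\[
w+w'-\Psi(x+x')=(w-\Psi(x))+(w'-\Psi(x'))-\big(\Psi(x+x')-\Psi(x)-\Psi(x')\big).
\]
Together with the homogeneity of $\Psi$ this shows that $G$ is a vector space and that $Q$ is a quasi-norm with $\kappa=1+C$. The projections $\pi_X,\pi_Y$ are continuous on $G$, because $\|x\|\le Q(x,w)$ and $\|w\|_Y\le\|w-\Psi(x)\|_M+C\|x\|$. Two identities are used below: $Q(x,\Psi(x))=\|x\|$ and $Q(0,m)=\|m\|_M$.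

\emph{$G$ is complete.} Let $g_k=(x_k,w_k)$ be a Cauchy sequence. Then $(x_k)$ is Cauchy in $X$; let $x$ be its limit. The elements $h_k=(x_k-x,\Psi(x_k-x))$ satisfy $Q(h_k)=\|x_k-x\|\to0$, so $g_k-h_k$ is again Cauchy. It has first coordinate $x$, so $g_k-h_k=(x,\Psi(x)+m_k)$ with $m_k\in M$, and $\|m_k-m_j\|_M=Q((g_k-h_k)-(g_j-h_j))\to0$. Let $m$ be the limit of $(m_k)$ in $M$. Then $g_k-h_k\to(x,\Psi(x)+m)$, and hence $g_k\to(x,\Psi(x)+m)$.

\emph{$G$ is separable.} Let $D\subseteq X$ and $D'\subseteq M$ be countable dense sets, and let $g=(x,w)\in G$ and $\varepsilon>0$. Choose $d\in D$ with $\|x-d\|<\varepsilon$. Then $g-(x-d,\Psi(x-d))=(d,\Psi(d)+m)$ for some $m\in M$. Choose $m'\in D'$ with $\|m-m'\|_M<\varepsilon$. Then $g-(d,\Psi(d)+m')=(x-d,\Psi(x-d))+(0,m-m')$ has quasi-norm less than $2\kappa\varepsilon$.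

(a) Thus $G$ is a Polish group and $H=\ker\pi_X=\{0\}\times M$ is a closed subgroup. We use two theorems of descriptive set theory. Dixmier's theorem \cite[12.17]{Kechris} states that if $H$ is a closed subgroup of a Polish group $G$, there is a Borel set $T\subseteq G$ that meets every coset of $H$ in exactly one point. The Lusin--Souslin theorem states that a Borel map between Polish spaces that is injective on a Borel set $A$ maps $A$ onto a Borel set. The map $\pi_X$ is onto and its fibers are the cosets of $H$, so $\pi_X|_T\colon T\to X$ is a continuous bijection. It maps Borel subsets of $T$ to Borel sets, so its inverse $\tau\colon X\to G$ is Borel. Let $\varphi=\pi_Y\circ\tau$, a Borel map $X\to Y$. Since $(x,\varphi(x))=\tau(x)\in G$, we have $\varphi(x)-\Psi(x)\in M$. Finally $\tau(\lambda x+\mu y)$ and $\lambda\tau(x)+\mu\tau(y)$ are elements of $G$ with the same first coordinate, so their difference lies in $H$; this is \eqref{eq:linmod}.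

(b) The equality of the two sets is immediate. The subspace $\Psi^{-1}(M)\times\{0\}=\ker\pi_Y$ is closed in $G$, and $Q(x,0)=q(x)$ on it. So $q$ is a complete quasi-norm on $\varphi^{-1}(M)$ with continuous inclusion into $X$, and Lemma~\ref{lem:compare} applies.
\end{proof}

\begin{example}\label{ex:topology}
The map $\Omega$ of Example~\ref{ex:omega} satisfies $\|\Omega(x)\|_2\le\|x\|_1$: for $\|x\|_1=1$ we have $\Omega(x)=\varphi(x)$ and $\sum_n\eta(x_n)^2\le\sum_n|x_n|=1$. Also $\varphi(x)-\Omega(x)\in\ell_1$. By Proposition~\ref{prop:realize}(b), the topology of the space in Theorem~\ref{thm:A}(1) is induced by $q(x)=\|x\|_1+\|\Omega(x)\|_1$, for which $q(e_i)=1$ and $q(v_n)=1+\log n$. The construction below reproduces this picture in $X$: it finds vectors on which $\Psi$ is controlled and whose sums have large image.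
\end{example}

\subsection{A quasi-linear functional with unbounded defects}

\begin{lemma}\label{lem:bad}
Let $X$ be a Banach space that is not a $\mathcal K$-space. Then there is a quasi-linear functional $F$ on $X$ with constant $1$ such that for every $\beta>0$ some finite family satisfies
\[
\sum_i\|x_i\|=1\qquad\text{and}\qquad\Delta_F(x_1,\dots,x_r)=\Big|F\Big(\sum_ix_i\Big)-\sum_iF(x_i)\Big|>\beta .
\]
Moreover $X$ is infinite-dimensional.
\end{lemma}

\begin{proof}
Let $Z$ be an F-space with an uncomplemented line $L$ and a continuous open linear surjection $\pi\colon Z\to X$ with kernel $L$. Fix a norm on $L$, let $Q,\kappa,C,s$ be given by Lemma~\ref{lem:section} with $M=L$, and let $z_0\in L$ have norm $C$. Using a Hamel basis of $X$, choose a linear map $\sigma_0\colon X\to Z$, not necessarily continuous, with $\pi\sigma_0=\mathrm{id}$. Then $s(x)-\sigma_0(x)\in L$, and we define $F$ by $s(x)-\sigma_0(x)=F(x)z_0$. The function $F$ is homogeneous, and $(F(x+y)-F(x)-F(y))z_0=s(x+y)-s(x)-s(y)$, so $F$ is quasi-linear with constant $1$.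

Suppose that the conclusion fails for some $\beta$. By homogeneity, $\Delta_F(x_1,\dots,x_r)\le\beta\sum_i\|x_i\|$ for all finite families. We show that $F$ is then within bounded distance of a linear functional, which corrects $\sigma_0$ to a continuous lift. Let
\[
\theta(x)=\inf\Big\{\sum_iF(x_i)+\beta\sum_i\|x_i\|:\ \sum_ix_i=x\Big\},
\]
the infimum over finite families. The assumption gives $\theta(x)\ge F(x)$, and the one-element family gives $\theta(x)\le F(x)+\beta\|x\|$; in particular $\theta$ is finite and $\theta(0)=0$. It is positively homogeneous, and subadditive by concatenation of families. By the Hahn--Banach theorem there is a linear functional $\xi\le\theta$. Then $\xi(x)-F(x)\le\beta\|x\|$, and replacing $x$ by $-x$ gives $|F(x)-\xi(x)|\le\beta\|x\|$. The map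
\[
\sigma(x)=\sigma_0(x)+\xi(x)z_0=s(x)-(F(x)-\xi(x))z_0
\]
is linear by the first expression, and $Q(\sigma(x))\le\kappa(C+\beta Q(z_0))\|x\|$ by the second. Since $\pi\sigma=\mathrm{id}$, the map $\mathrm{id}-\sigma\pi$ is continuous, takes values in $\ker\pi=L$ and is the identity on $L$. So $L$ is complemented, a contradiction.

If $X$ were finite-dimensional, Lemma~\ref{lem:defect}(d) would give $|F(x)|\le B\|x\|$ and hence $\Delta_F(x_1,\dots,x_r)\le2B\sum_i\|x_i\|$.
\end{proof}

\subsection{Bounded pieces of the functional}

Two operations preserve quasi-linearity. Subtracting a linear functional $\xi$ does not change any defect, and it can make $F-\xi$ vanish on the members of a family, provided that they are linearly independent; the value of $F-\xi$ on the sum of the family is then, up to sign, the defect. Composing with a finite-rank operator $P$ makes the functional bounded, by Lemma~\ref{lem:defect}(d), and multiplies the constant of quasi-linearity by $\|P\|$. We need infinitely many such operators, fixing larger and larger subspaces, with a common bound on their norms. This is the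 only use of the BAP, in the following equivalent form (see \cite{Casazza}): \emph{there is $\Lambda$ such that for every finite-dimensional $E\subseteq X$ there is a finite-rank operator $P$ on $X$ with $P|_E=\mathrm{id}$ and $\|P\|\le\Lambda$.} To derive it, take a basis $f_1,\dots,f_d$ of $E$, functionals $f_i^*\in X^*$ with $f_i^*(f_j)=\delta_{ij}$, and a finite-rank $T$ with $\|T\|\le\Lambda_0$ and $\sum_i\|f_i^*\|\,\|f_i-Tf_i\|\le1$; then $Px=Tx+\sum_if_i^*(x)(f_i-Tf_i)$ works with $\Lambda=\Lambda_0+1$.

\begin{lemma}\label{lem:pieces}
Let $X$ be a Banach space with the BAP that is not a $\mathcal K$-space. For $k\ge1$ there are quasi-linear functionals $F_k$ on $X$ with constant $\Lambda$, numbers $B_k\ge0$, and nonempty finite families $(x^{(k)}_i)_i$ of nonzero vectors such that, with $A_k=1+\sum_{n<k}B_n$,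
\begin{enumerate}
\item[(a)] $|F_k(x)|\le B_k\|x\|$ for all $x\in X$;
\item[(b)] $F_n(x^{(k)}_i)=0$ for all $i$ and all $n\ge k$;
\item[(c)] $|F_k(\sum_ix^{(k)}_i)|>k2^kA_k\sum_i\|x^{(k)}_i\|$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $F$ be as in Lemma~\ref{lem:bad}. We construct finite-dimensional subspaces $\{0\}=V_0\subseteq V_1\subseteq\cdots$ and a single linear functional $\xi$ on their union, defined on $V_k$ at stage $k$. Suppose that $V_{k-1}$, $\xi|_{V_{k-1}}$ and $B_1,\dots,B_{k-1}$ are given, and put $R_k=k2^kA_k$.

By Lemma~\ref{lem:bad} there are $x_1,\dots,x_r$ with $\sum_i\|x_i\|=1$ and $\Delta_F(x_1,\dots,x_r)>2R_k+4$. They need not be independent modulo $V_{k-1}$, so we perturb them. Since $X$ is infinite-dimensional, there are $u_1,\dots,u_r$ that are linearly independent modulo $V_{k-1}+\operatorname{span}(x_i)$. Let $x^{(k)}_i=x_i+\varepsilon u_i$ with $\varepsilon>0$. If $\sum_ia_ix^{(k)}_i\in V_{k-1}$, then $\varepsilon\sum_ia_iu_i\in V_{k-1}+\operatorname{span}(x_i)$, so all $a_i$ vanish. Thus the $x^{(k)}_i$ are independent modulo $V_{k-1}$, and in particular nonzero.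 The functional $F$ need not be continuous, so the perturbation may change its values by more than a small amount; quasi-linearity keeps the change bounded. Indeed $|F(x+\varepsilon u)-F(x)|\le\|x\|+\varepsilon(|F(u)|+\|u\|)$ for all $x,u$, and therefore, with $u=\sum_iu_i$,
\begin{align*}
\sum_i\big|F(x^{(k)}_i)-F(x_i)\big|&\le1+\varepsilon\sum_i\big(|F(u_i)|+\|u_i\|\big),\\
\Big|F\Big(\sum_ix^{(k)}_i\Big)-F\Big(\sum_ix_i\Big)\Big|&\le1+\varepsilon\big(|F(u)|+\|u\|\big).
\end{align*}
Fix $\varepsilon$ so small that both right sides are at most $2$ and $\sum_i\|x^{(k)}_i\|\le2$. Then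
\begin{equation}\label{eq:bigdefect}
\Delta_F\big(x^{(k)}_1,\dots,x^{(k)}_r\big)>2R_k\ge R_k\sum_i\|x^{(k)}_i\| .
\end{equation}

Extend $\xi$ linearly to $E_k=V_{k-1}\oplus\operatorname{span}(x^{(k)}_i)$ by $\xi(x^{(k)}_i)=F(x^{(k)}_i)$. Let $P_k$ be a finite-rank operator with $P_k|_{E_k}=\mathrm{id}$ and $\|P_k\|\le\Lambda$. Let $V_k=P_kX\supseteq E_k$, extend $\xi$ linearly to $V_k$, and define $F_k=(F-\xi)\circ P_k$. This functional is homogeneous, and since $\xi\circ P_k$ is linear,
\[
|F_k(x+y)-F_k(x)-F_k(y)|=|F(P_kx+P_ky)-F(P_kx)-F(P_ky)|\le\Lambda(\|x\|+\|y\|).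
\]
The functional $F-\xi$ is quasi-linear on the finite-dimensional space $V_k$, so Lemma~\ref{lem:defect}(d) and the boundedness of $P_k$ give a number $B_k$ as in (a). This completes stage $k$.

For $n\ge k$ we have $x^{(k)}_i\in E_k\subseteq E_n$, so $P_n$ fixes $x^{(k)}_i$ and $F_n(x^{(k)}_i)=F(x^{(k)}_i)-\xi(x^{(k)}_i)=0$. This is (b), and it is the reason for using one functional $\xi$ at all stages. Finally $P_k$ fixes $\sum_ix^{(k)}_i$, so $F_k(\sum_ix^{(k)}_i)=F(\sum_ix^{(k)}_i)-\sum_iF(x^{(k)}_i)$, and (c) is \eqref{eq:bigdefect}.
\end{proof}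

\subsection{End of the proof of Theorem~\ref{thm:C}}

Let $X$ be separable, with the BAP, and not a $\mathcal K$-space, and take the data of Lemma~\ref{lem:pieces}. Define
\[
\Psi(x)=\big(2^{-n}F_n(x)\big)_{n\ge1}.
\]
The factor $2^{-n}$ places the defects in $c_0$: the $n$th coordinate of $\Psi(x+y)-\Psi(x)-\Psi(y)$ is at most $2^{-n}\Lambda(\|x\|+\|y\|)$ in absolute value. The values $\Psi(x)$ themselves may be unbounded sequences, and $Y$ is chosen large enough to contain them. Let $b_n=(1+B_n)^{-1}\le1$ and
\[
Y=\{w\in\mathbb R^{\mathbb N}:\ b_nw_n\to0\},\qquad\|w\|_Y=\sup_nb_n|w_n| .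
\]
The map $w\mapsto(b_nw_n)_n$ is an isometry of $Y$ onto $c_0$. Let $M=c_0\subseteq Y$ with the supremum norm; then $\|\cdot\|_Y\le\|\cdot\|_M$. By Lemma~\ref{lem:pieces}(a), $b_n2^{-n}|F_n(x)|\le2^{-n}\|x\|$, so $\Psi(x)\in Y$ and $\|\Psi(x)\|_Y\le\|x\|$. Thus $\Psi\colon X\to Y$ satisfies the hypotheses of Proposition~\ref{prop:realize} with $C=\max(1,\Lambda)$. Let $\varphi$ be as in that proposition. Then $E=\varphi^{-1}(M)=\{x:\Psi(x)\in c_0\}$, and the topology of $E$ is induced by $q(x)=\|x\|+\|\Psi(x)\|_\infty$.

Suppose that $E$ is a Banach space, with norm $N$. Then $c^{-1}q\le N\le cq$ for some $c$, and the triangle inequality for $N$ gives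
\begin{equation}\label{eq:convex}
q\Big(\sum_iz_i\Big)\le c^2\sum_iq(z_i)
\end{equation}
for all finite families in $E$. We test this on the $k$th family. By Lemma~\ref{lem:pieces}(b), only the coordinates $n<k$ of $\Psi(x^{(k)}_i)$ can be nonzero. So $x^{(k)}_i\in E$, and by (a)
\[
q(x^{(k)}_i)\le\Big(1+\sum_{n<k}2^{-n}B_n\Big)\|x^{(k)}_i\|\le A_k\|x^{(k)}_i\| .
\]
On the sum, the $k$th coordinate alone is large. By (c), whose constant was chosen to absorb both the weight $2^{-k}$ and the earlier coordinates,
\[
q\Big(\sum_ix^{(k)}_i\Big)\ge2^{-k}\Big|F_k\Big(\sum_ix^{(k)}_i\Big)\Big|>kA_k\sum_i\|x^{(k)}_i\|\ge k\sum_iq(x^{(k)}_i).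
\]
For $k\ge c^2$ this contradicts \eqref{eq:convex}. Hence $\varphi^{-1}(M)$ is not a Banach space, and (ii) fails with $Y\cong c_0$ and $M=c_0$. This proves (ii)$\Rightarrow$(i) and completes the proof of Theorem~\ref{thm:C}. \qed

\begin{thebibliography}{9}

\bibitem{Casazza}
Casazza, \emph{Approximation properties}, Handbook of the Geometry of Banach Spaces, Vol.~1.

\bibitem{Kalton}
Kalton, \emph{The three space problem for locally bounded F-spaces}, Compositio Math. 37 (1978).

\bibitem{KaltonRoberts}
Kalton and Roberts, Trans. AMS 278 (1983).

\bibitem{Kechris}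
Kechris, \emph{Classical Descriptive Set Theory}.

\bibitem{Lupini}
Martino Lupini, \emph{(Looking For) The Heart of Abelian Polish Groups}, arXiv:2202.13439 (2022).

\bibitem{Ribe}
Ribe, Proc. AMS 73 (1979).

\bibitem{Roberts}
Roberts, 1977.

\end{thebibliography}
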